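# Rank loss modulo primes for the matrix of a cubic form

## 1. Sums of cubes, where the rank cannot drop

Let $C(x)=\sum_{i,j,k=1}^n c_{ijk}x_ix_jx_k$ be a cubic form in $n\ge 1$ variables, with integer coefficients $c_{ijk}$ that are symmetric in $i,j,k$. We attach to it a symmetric $n\times n$ matrix of linear forms,
$$M(x)_{jk}=\sum_{i=1}^n c_{ijk}x_i ,$$
which is one sixth of the Hessian matrix of $C$. We write $r(x)$ for the rank of $M(x)$ over $\mathbb Q$, and $r_p(x)$ for the rank over $\mathbb F_p$ of $M(x)$ reduced modulo the prime $p$. It is useful to have the symmetric trilinear form $T$ with coefficients $c_{ijk}$ at hand: $T(x,y,z)=y^{T}M(x)z$ and $C(x)=T(x,x,x)$. Since $T$ is symmetric,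
$$M(x)y=T(x,y,\cdot)=M(y)x .\tag{1}$$

We count pairs consisting of an integer vector and a prime at which the rank is small:
$$N_r(H,R)=\#\{(h,p): h\in\mathbb Z^n,\ \|h\|_\infty\le H,\ p \text{ prime},\ R<p\le 2R,\ r_p(h)\le r\}.$$

**Proposition 1.** Let $C=x_1^3+\dots+x_n^3$ and $0\le r\le n$. Then
$$\#\{x\in\mathbb Z^n:\|x\|_\infty\le P,\ r(x)=r\}\ll P^r\ (P\ge1),\qquad N_r(H,R)\ll H^rR\ (1\le H\le R).$$

**Proof.** Here $M(x)=\operatorname{diag}(x_1,\dots,x_n)$, so $r(x)$ is the number of nonzero coordinates of $x$. The vectors with exactly $r$ nonzero coordinates number at most $\binom nr(2P+1)^r$. If $\|h\|_\infty\le H\le R<p$, then $h_i\equiv 0 \pmod p$ only when $h_i=0$, so $r_p(h)=r(h)$. Hence $N_r(H,R)$ is at most the number of $h$ with at most $r$ nonzero coordinates, which is $\ll H^r$, times the number of primes in $(R,2R]$, which is at most $R+1\le 2R$. $\square$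

The first bound is a statement about integers, and the second about primes. Here the first gave the second because the rank of a small vector does not change modulo a large prime. What changes for a general cubic form? Let us give the first property a name.

**Definition (Geometric Condition).** $C$ satisfies Davenport's Geometric Condition, GC for short, if for every integer $0\le r\le n$ and every $\varepsilon>0$
$$\#\{x\in\mathbb Z^n:\|x\|_\infty\le P,\ r(x)=r\}\ll P^{r+\varepsilon}\qquad(P\ge1).$$

Implied constants may depend on $C$ and $\varepsilon$, and a bound with $\varepsilon$ is asserted for all sufficiently small $\varepsilon>0$. Sums of $n$ cubes in $n$ variables satisfy GC. The form $C=x_1^3$, regarded as a form in two variables, does not: $M=\operatorname{diag}(x_1,0)$ vanishes at the $\gg P$ points $(0,x_2)$, although $r=0$ allows only $P^\varepsilon$.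

The question comes from Christian Bernert, "The singular series of a cubic form in many variables and a new proof of Davenport's Shrinking Lemma", arXiv:2310.02036 (2023).

**Conjecture.** Assume that $C$ satisfies GC. Then for all $n$, for every integer $0\le r\le n$, and uniformly in $1\le H\le R$,
$$N_r(H,R)\ll H^r\cdot R^{1+\varepsilon}.\tag{2}$$

Here is the smallest example in which the rank does drop. Take $n=2$ and $C=x^3-3xy^2$, so $c_{111}=1$, $c_{122}=-1$, and
$$M=\begin{pmatrix}x&-y\\-y&-x\end{pmatrix},\qquad \det M=-(x^2+y^2).$$
Every nonzero integer vector has rank $2$, so GC holds. Modulo a prime $p\equiv1\pmod 4$, however, $x^2+y^2=0$ has $2p-1$ solutions, forming two lines. When $H=R$ we meet all of them, by the following remark.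

**Residue remark.** If $p\le 2R$, then every residue class modulo $p$ has a representative in $[-R,R]$. Indeed this interval contains $2\lfloor R\rfloor+1>2R-1\ge p-1$ consecutive integers, hence at least $p$.

So $N_1(R,R)\ge\sum_{p\equiv1(4)}(2p-1)\gg R^2/\log R$ for large $R$: the primes contribute much more than the single integer point of rank at most $1$ suggests. The bound (2) survives nevertheless. For $h\neq0$ and $R\ge3$, the integer $h_1^2+h_2^2\le2H^2\le 2R^2<R^3$ has at most two prime factors exceeding $R$. So $N_1(H,R)\ll H^2+R\ll HR$.

## 2. Small boxes: few large primes divide a minor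

The argument of the last line is the first one to try in general.

**Theorem 2.** If $C$ satisfies GC, then $N_r(H,R)\ll H^rR^{1+\varepsilon}+H^n$ for $1\le H\le R$. So (2) holds for $H\le R^{1/(n-r)}$ when $r<n$.

**Proof.** If $R<2$ then $H<2$ and everything is $O(1)$. Let $R\ge2$. Vectors with $r(h)\le r$ number $\ll H^{r+\varepsilon}$ by GC, and each belongs to at most $2R$ pairs; since $H\le R$ they contribute $\ll H^rR^{1+\varepsilon}$. If $r(h)>r$, fix a nonzero $(r+1)\times(r+1)$ minor of $M(h)$. It is an integer of size $\ll H^{r+1}\le R^{r+1}$, and every $p$ with $r_p(h)\le r$ divides it. A nonzero integer of size $O(R^{r+1})$ has only $O(1)$ prime factors exceeding $R$. So these vectors contribute $\ll H^n$. If $H\le R^{1/(n-r)}$, then $H^n=H^r\cdot H^{n-r}\le H^rR$. $\square$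

The argument stops at a visible place: it charges $O(1)$ primes to every vector of the box. Once $H^{n-r}$ is larger than $R$, the charge $H^n$ is too expensive, and nothing in the argument tells us how many vectors really lose rank somewhere. At the other end, $H=R$, the residue remark gives
$$N_r(R,R)\ \ge\sum_{R<p\le 2R}\#\{x\in\mathbb F_p^n:\ r_p(x)\le r\}.\tag{3}$$

**Definition (rank loci).** $V_r=\{x\in\overline{\mathbb Q}^{\,n}:\operatorname{rk}M(x)\le r\}$. It is the zero set of the $(r+1)\times(r+1)$ minors of $M$ (all of $\overline{\mathbb Q}^{\,n}$ if $r=n$), a closed cone defined over $\mathbb Q$.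

For $C=x^3-3xy^2$ the set $V_1$ is the pair of lines $x=\pm iy$. It has dimension $1$, but its only rational point is $0$.

GC sees the integer points of $V_r$, whereas (3) sees its points modulo $p$, of which one expects about $p^{\dim V_r}$. These can be very different. To break (2) we want a form for which $V_r$ has dimension larger than $r$ and yet few integer points.

## 3. The determinant of a symmetric $3\times3$ matrix

**Theorem 3.** Let $n=6$ and $C=6F$, where
$$F=\det X,\qquad X=\begin{pmatrix}a&d&e\\ d&b&f\\ e&f&c\end{pmatrix}.$$
Then $C$ satisfies GC, but $N_4(R,R)\gg R^6/\log R$ for $R\ge2$, whereas the conjecture claims $\ll R^{5+\varepsilon}$. So the conjecture is false.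

**Step 1: write down $M$.** Expanding, $F=abc+2def-af^2-be^2-cd^2$. The symmetric coefficients of $6F$ are $c_{abc}=1$, $c_{def}=2$, $c_{aff}=c_{bee}=c_{cdd}=-2$: a monomial in three distinct variables occurs six times in the sum, and one with a repeated variable three times. They are integers, and $M$ is the Hessian matrix of $F$.

**Step 2: compute the rank of $M(X)$ from the rank of $X$.** Let $K$ be a field of characteristic not $2$, $g\in GL_3(K)$, and $\rho_g$ the invertible linear map $X\mapsto gXg^T$. From $F(\rho_gX)=(\det g)^2F(X)$ and the chain rule,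
$$\rho_g^T\,M(\rho_gX)\,\rho_g=(\det g)^2M(X),$$
so $\operatorname{rk}M(X)$ does not change when $X$ is replaced by a congruent matrix. Every symmetric matrix over $K$ is congruent to a diagonal one, and at a diagonal matrix, in the order $a,b,c,d,e,f$ of coordinates,
$$M(\operatorname{diag}(a,b,c))=\begin{pmatrix}0&c&b\\c&0&a\\b&a&0\end{pmatrix}\oplus\operatorname{diag}(-2c,-2b,-2a).$$
If $abc\ne0$, the first block has determinant $2abc\neq 0$ and the total rank is $3+3=6$. If $c=0$ and $ab\ne0$, the blocks have ranks $2$ and $2$. If only $a\ne0$, they have ranks $2$ and $1$. The other arrangements are the same by symmetry. Hence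
$$\operatorname{rk}X=0,1,2,3\quad\Longrightarrow\quad\operatorname{rk}M(X)=0,3,4,6,\tag{4}$$
over $\mathbb Q$ and over $\mathbb F_p$ for odd $p$. In particular $V_4=\{\det X=0\}$ has dimension $5$.

**Step 3: verify GC.** We count integer points for each possible rank. Only $r=0,3,4,6$ occur; $r=0$ is the single point $X=0$, and $r=6$ is trivial. If $r=3$, then $\operatorname{rk} X=1$, so $d^2=ab$, $e^2=ac$, $f^2=bc$, and each of the $\ll P^3$ triples $(a,b,c)$ allows at most $8$ triples $(d,e,f)$. For $r=4$ it suffices to show that
$$\#\{X:\ |{\rm entries}|\le P,\ \det X=0\}\ll P^{4+\varepsilon}.$$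
The tool is the identity
$$(ab-d^2)(ac-e^2)-(af-de)^2=a\det X,\tag{5}$$
which one checks by expanding: the left side is $a^2bc-abe^2-acd^2-a^2f^2+2adef$. Recall the divisor bound: a nonzero integer $m$ has $\ll |m|^{\varepsilon}$ divisors. Let $\det X=0$ and $Z=af-de$.

Suppose $a\ne0$ and $Z\ne0$. There are $\ll P^4$ choices of $(a,d,e,f)$. By (5), $(ab-d^2)(ac-e^2)=Z^2\ne0$, so there are $\ll P^\varepsilon$ choices for the two factors, and since $a\ne0$ these determine $b$ and $c$. This gives $\ll P^{4+\varepsilon}$.

Suppose $a\ne0$ and $Z=0$. There are $\ll P^{2+\varepsilon}$ quadruples $(a,d,e,f)$ with $af=de$: if $f\ne0$, then $d$ and $e$ are complementary divisors of $af\ne0$; if $f=0$, then $d$ or $e$ is $0$ and only $a$ and the other one are free. By (5), $ab=d^2$ or $ac=e^2$, which determines $b$ or $c$; the other is free. This gives $\ll P^{3+\varepsilon}$.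

Suppose $a=0$. Then $2def=be^2+cd^2$. If $de\ne0$, then $f$ is determined by $(b,c,d,e)$, which gives $\ll P^4$. If $d=0$, then $be=0$ and there are $\ll P^3$ choices; if $e=0$, then $cd=0$ and there are $\ll P^3$ again. So GC holds.

**Step 4: count modulo $p$.** Let $R\ge2$ and $R<p\le2R$; then $p$ is odd. There are $p^2$ triples $(a,b,d)\in\mathbb F_p^3$ with $ab=d^2$: for $a\ne0$ the pair $(a,d)$ determines $b$, giving $p(p-1)$ triples, and for $a=0$ we have $d=0$ and $b$ is free, giving $p$. For each of the other $p^3-p^2$ triples and any $e,f$, the coefficient $ab-d^2$ of $c$ in $\det X$ is nonzero, so exactly one $c$ makes $\det X=0$. So at least $p^5-p^4\ge\frac23p^5$ matrices over $\mathbb F_p$ are singular, and by (4) each has $\operatorname{rk}M(X)\le4$. By (3) and Chebyshev's estimate $\pi(2R)-\pi(R)\gg R/\log R$,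
$$N_4(R,R)\ge\tfrac23R^5\,(\pi(2R)-\pi(R))\gg R^6/\log R .$$
This is not $\ll R^4\cdot R^{1+\varepsilon}$ for any $\varepsilon<1$. $\square$

## 4. The bound is equivalent to $\dim V_r\le r$

The counterexample worked because $\dim V_4=5$. We now show that nothing else matters. The upper bound needs a count of points whose coordinates lie in a given finite set.

**Lemma 4.** Let $F$ be a field, $0\le d<n$ and $D\ge1$. For each set $I$ of $d+1$ indices from $\{1,\dots,n\}$ let $g_I$ be a nonzero polynomial over $F$, of degree at most $D$, in the variables $x_i$, $i\in I$. Then for every finite nonempty $B\subset F$, the number of $x\in B^n$ with $g_I(x)=0$ for all $I$ is at most $c\,|B|^d$, where $c=c(n,d,D)$.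

**Proof.** We use induction on $n$. If $d=0$, each coordinate is a root of a nonzero polynomial of degree at most $D$, so there are at most $D^n$ points; this includes $n=1$. Let $n\ge2$ and $d\ge1$. For a set $J$ of $d$ indices from $\{1,\dots,n-1\}$, regard $g_{J\cup\{n\}}$ as a polynomial in $x_J$ with coefficients in $F[x_n]$. One coefficient is a nonzero polynomial of degree at most $D$, so substituting $x_n=b$ leaves a nonzero polynomial for all but at most $D$ values of $b$. Call $b$ bad if it is exceptional for some $J$; there are at most $\binom{n-1}dD$ bad values.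

If $b\in B$ is not bad, the points with $x_n=b$ satisfy a nonzero relation in each set of $d$ of the first $n-1$ coordinates, so by induction there are at most $c(n-1,d-1,D)|B|^{d-1}$ of them. Over all $b$ this gives $\ll|B|^d$. If $b$ is bad and $d<n-1$, we use the relations $g_I$ with $I\subset\{1,\dots,n-1\}$, and induction gives at most $c(n-1,d,D)|B|^d$ points; if $d=n-1$, there are at most $|B|^{n-1}=|B|^d$ points trivially. The number of bad $b$ is bounded, so the lemma follows. $\square$

**Theorem 5.** Let $C$ be any integral cubic form, $0\le r\le n$ and $d=\dim V_r$. Then $N_r(H,R)\ll_CH^dR/\log(2R)$ uniformly for $1\le H\le R$, and $N_r(R,R)\gg_CR^{d+1}/\log R$ for $R\ge R_0(C)$. Consequently (2) holds uniformly in $1\le H\le R$ if and only if $\dim V_r\le r$.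

**Step 1: the upper bound.** We reduce polynomial relations on $V_r$ modulo $p$. If $d=n$ the bound is trivial, since $(R,2R]$ contains $\ll R/\log(2R)$ primes. Let $d<n$, so $r<n$, and let $I$ be a set of $d+1$ coordinates. The projection of $V_r$ to these coordinates has closure of dimension at most $d$, so some nonzero polynomial over $\overline{\mathbb Q}$ in $x_I$ vanishes on $V_r$. As $V_r$ is stable under the Galois group, the conjugates of this polynomial vanish on $V_r$ too. Multiply the finitely many conjugates and clear denominators: we get $0\ne g_I\in\mathbb Z[x_I]$ vanishing on $V_r$.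

By the Nullstellensatz some power $g_I^N$, $N\ge1$, is a combination $\sum_jq_j\Delta_j$ of the $(r+1)$-minors $\Delta_j$ of $M$ with $q_j\in\overline{\mathbb Q}[x]$. For a fixed degree bound on the $q_j$ this is a linear system over $\mathbb Q$ for their coefficients, so it has a solution over $\mathbb Q$ as well. Clearing denominators, $a_Ig_I^N$ lies in the ideal of the minors in $\mathbb Z[x]$ for some integer $a_I\ne0$. For all $p>p_0$ and all $I$ we have $p\nmid a_I$ and $g_I\not\equiv0$ modulo $p$. For such $p$, every $x\in\mathbb F_p^n$ with $r_p(x)\le r$ satisfies $g_I(x)=0$ in $\mathbb F_p$ for all $I$.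

Now let $R\ge p_0$ and $p\in(R,2R]$, and let $B\subset\mathbb F_p$ be the set of residues of the integers in $[-H,H]$, so $|B|\le 2H+1$. By Lemma 4 at most $c(2H+1)^d$ points of $B^n$ have rank at most $r$, with $c$ depending only on $C$. Since $2H<2p$, each residue has at most two representatives in $[-H,H]$. So at most $2^nc(2H+1)^d$ vectors $h$ count for $p$, and summing over the $\ll R/\log(2R)$ primes gives the claim. For $R<p_0$ everything is $O(1)$.

**Step 2: the lower bound.** We find $\gg p^d$ points modulo $p$ for a positive proportion of the primes. Let $Y$ be a component of $V_r$ of dimension $d$. It is defined over a number field $K$, which we take Galois over $\mathbb Q$; let $O_K$ be its ring of integers. Let $\mathcal Y$ be the closure of $Y$ in affine $n$-space over $O_K$; the minors of $M$ vanish on $\mathcal Y$. For almost all primes $\mathfrak p$ of $K$ the fibre $\mathcal Y_{\mathfrak p}$ is geometrically irreducible of dimension $d$ (EGA IV$_3$, 9.5.5 and 9.7.8). It is cut out by the reductions of a fixed finite list of equations. If $p$ splits completely in $K$ and $\mathfrak p\mid p$,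 the residue field is $\mathbb F_p$. The Lang–Weil theorem says that a geometrically irreducible variety of dimension $d$ over $\mathbb F_p$ given by equations of bounded number and degree has $p^d+O(p^{d-1/2})$ points over $\mathbb F_p$. So for large such $p$ at least $\frac12p^d$ points of $\mathbb F_p^n$ have rank at most $r$. By Chebotarev's theorem (with prime number theorem asymptotics) there are $\gg R/\log R$ primes in $(R,2R]$ that split completely in $K$, if $R$ is large. Now (3) gives $N_r(R,R)\gg R^{d}\cdot R/\log R$.

**Step 3: the equivalence.** If $d\le r$, Step 1 gives (2). If $d\ge r+1$, Step 2 gives $N_r(R,R)\gg R^{r+2}/\log R$, which is not $\ll R^{r+1+\varepsilon}$ for $\varepsilon<1$. $\square$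

For $C=x^3-3xy^2$ and $r=1$ the field $K$ is $\mathbb Q(i)$, the primes that split are those with $p\equiv1\pmod4$, and $\dim V_1=1$; the theorem reproduces what we found by hand.

## 5. Six or more variables

**Lemma 6.** If $C$ satisfies GC, then so does $C^+=C+y_1^3+\dots+y_m^3$.

**Proof.** We have $M^+=M\oplus\operatorname{diag}(y_1,\dots,y_m)$, so $r^+(x,y)=r(x)+\#\{j:y_j\ne0\}$. The number of points of rank $r$ and size at most $P$ is therefore $\ll\sum_iP^{r-i+\varepsilon}P^i\ll P^{r+\varepsilon}$. $\square$

**Theorem 7.** For each $n\ge6$ there is a $C$ satisfying GC for which (2) fails for every $r$ with $4\le r\le n-2$.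

**Proof.** Take the form of Theorem 3 plus $y_1^3+\dots+y_{n-6}^3$; it satisfies GC by Lemma 6. For $0\le j\le n-6$ the set $V_{4+j}$ contains all points $(X,y_1,\dots,y_j,0,\dots,0)$ with $\det X=0$, so $\dim V_{4+j}\ge5+j$. Apply Theorem 5. $\square$

The exponent can also be wrong by an arbitrary amount. The sum of $k$ copies of the form of Theorem 3 in disjoint variables satisfies GC, because ranks add and counts multiply. It has $\dim V_{4k}\ge5k$, so $N_{4k}(R,R)\gg R^{5k+1}/\log R$ for large $R$, against the conjectured $R^{4k+1+\varepsilon}$.

## 6. How large may the box be?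

Theorem 2 gives (2) for $H\le R^{1/(n-r)}$. For $r=n-2$ this range is $H\le R^{1/2}$, and the exponent $1/2$ is best possible for every $n\ge6$.

**Theorem 8.** For $n\ge6$ let $C=6\det X+y_1^3+\dots+y_{n-6}^3$, which satisfies GC. For each fixed $\eta>0$, uniformly for $R^{1/2+\eta}\le H\le R$ and $R\ge R_0(\eta)$,
$$N_{n-2}(H,R)\gg_\eta H^n/\log R .$$
So (2) with $r=n-2$ holds for $H\le R^{1/2}$ and fails for all $H\ge R^{1/2+\eta}$.

**Step 1: reduce to $n=6$, $r=4$.** Since $r_p(X,y)\le r_p(X)+n-6$, any $y$ with $\|y\|_\infty\le H$ may be attached to a counted pair $(X,p)$. So it suffices to show $N_4(H,R)\gg_\eta H^6/\log R$ for $n=6$. Let $p\in(R,2R]$ with $R\ge3$, and for $i=1,2$ let $A_p^{(i)}$ be the number of integral symmetric $X$ with entries in $[-H,H]$ and rank $i$ modulo $p$.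

**Step 2: produce singular matrices by the pigeonhole principle.** We prescribe the kernel vector. Fix $v\in\mathbb P^2(\mathbb F_p)$, with a chosen representative. The map $X\mapsto Xv\in\mathbb F_p^3$ on the at least $H^6$ matrices $X$ with entries in $\{0,\dots,\lfloor H\rfloor\}$ has a fibre with at least $H^6/p^3$ elements. Subtract one fixed element of this fibre from all its elements: at least $H^6/p^3-1$ nonzero matrices $X$ with entries in $[-H,H]$ satisfy $Xv\equiv0$. As $H^6\ge R^{3+6\eta}\ge16R^3\ge2p^3$ for $R$ large, this number is at least $H^6/(2p^3)$. Sum over the at least $p^2$ points $v$. A nonzero $X$ is nonzero modulo $p$, because $H\le R<p$; it is counted once if its rank modulo $p$ is $2$, and $p+1$ times if its rank is $1$. So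
$$A_p^{(2)}+(p+1)A_p^{(1)}\ge\frac{H^6}{2p}.\tag{6}$$

**Step 3: show that rank $1$ is negligible.** A symmetric matrix of rank $1$ over $\mathbb F_p$ has a nonzero diagonal entry, since $d^2=ab$, $e^2=ac$, $f^2=bc$. By symmetry let $a\not\equiv0$. Then $p\mid ab-d^2$, and $e$ together with $a,d$ determines $c\equiv e^2/a$ and $f\equiv de/a$ modulo $p$, so there are at most $4$ pairs $(c,f)$. If $ab\ne d^2$ in $\mathbb Z$, then $|ab-d^2|\le2R^2<R^3$ allows at most two primes $p>R$; this gives $\ll H^3\cdot H$ pairs $(X,p)$. If $ab=d^2$ with $a\ne0$, there are $\ll H^{1+\varepsilon}$ triples $(a,b,d)$: for $d=0$ we have $b=0$, and for $d\ne0$ we use the divisor bound for $d^2$. This gives $\ll H^{1+\varepsilon}\cdot H\cdot R$ pairs. Hence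
$$\sum_p(p+1)A_p^{(1)}\ll RH^4+R^2H^{2+\varepsilon}\ll H^6\,(R^{-2\eta}+R^{-4\eta+\varepsilon})\qquad(H\ge R^{1/2+\eta}).$$

**Step 4: conclude.** By Chebyshev, $\sum_{R<p\le2R}H^6/(2p)\gg H^6/\log R$. Take $\varepsilon<\eta$ in Step 3 and sum (6) over $p$: for $R\ge R_0(\eta)$ we get $\sum_pA_p^{(2)}\gg_\eta H^6/\log R$. By (4) these matrices have $r_p(X)=4$, so $N_4(H,R)\gg_\eta H^6/\log R$. Finally, $H^n/\log R$ exceeds $H^{n-2}R^{1+\varepsilon}$ by a factor at least $R^{2\eta-\varepsilon}/\log R$, which tends to infinity for $\varepsilon<2\eta$. The statement for $H\le R^{1/2}$ is Theorem 2. $\square$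

## 7. What the Geometric Condition says over $\overline{\mathbb Q}$

By Theorem 5, deciding (2) for small $n$ means deciding whether GC forces $\dim V_r\le r$. From now on $k=\overline{\mathbb Q}$ and $V=k^n$. The difficulty is that GC speaks about integer points, and $V_r$ may have very few. We extract three facts.

**Lemma 9.** Let $C$ satisfy GC.

* (F0) $V_0=0$; that is, $M(x)\ne0$ for $x\ne0$, so the linear map $M$ is injective.
* (F1) $\det M\not\equiv0$.
* (F2) No $V_r$ contains a linear space defined over $\mathbb Q$ of dimension larger than $r$.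

**Proof.** $V_0$ is a linear space defined over $\mathbb Q$; if it were nonzero, it would contain $\gg P$ integer points of size at most $P$. If $\det M\equiv0$, all $\gg P^n$ integer points would have rank at most $n-1$, while GC allows $\ll P^{n-1+\varepsilon}$. A rational linear space of dimension $m>r$ has $\gg P^m$ integer points of size at most $P$, and GC allows $\ll P^{r+\varepsilon}$ points of rank at most $r$. $\square$

We write $K_x=\ker M(x)$. By (1),
$$y\in K_x\iff x\in K_y.\tag{7}$$
For a subspace $S\subset V$ let $S^\perp\subset V^*$ be its annihilator. We regard $M(x)$ as a symmetric bilinear form. We say that $M(x)$ kills $S$ if $M(x)S=0$, which means $M(x)\in\operatorname{Sym}^2(S^\perp)$. "General" means: in a suitable dense open subset. A property given by polynomial equations that holds at general points of an irreducible variety holds everywhere on it; we call this closedness. We use the theorem on fibre dimensions: for a dominant morphism $Z\to Y$ of irreducible varieties every nonempty fibre has all components of dimension at least $\dim Z-\dim Y$, with equality over a dense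 open subset of $Y$ contained in the image. Finally, components of a closed cone are cones.

**Lemma 10.** F0 and F1 imply $\dim V_1\le1$.

**Proof.** Suppose $X\subset V_1$ is an irreducible closed cone of dimension at least $2$. For $0\ne x\in X$ write $M(x)=\ell_x^2$ with a linear form $\ell_x\ne0$. If $\ell_x$ and $\ell_y$ are proportional, then so are $M(x)$ and $M(y)$, and by F0 so are $x$ and $y$. So there are infinitely many $\ell_x$ up to scaling. Let $S=\operatorname{span}X$, $A=\operatorname{span}\{\ell_x:0\ne x\in X\}$, $s=\dim S$, $m=\dim A$.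

First, $s\le m$. For each $y\in V$ the linear map $x\mapsto M(x)y$ sends $x\in X$ to $\ell_x(y)\ell_x\in A$, so it maps $S$ to $A$. If $s>m$, it has a kernel: there is $0\ne x\in S$ with $M(y)x=M(x)y=0$. As $y$ was arbitrary, $\det M\equiv0$, against F1.

Second, $s\ge m+1$. Choose a basis $\ell_1,\dots,\ell_m$ of $A$ among the $\ell_x$, and one more $\ell_x$ proportional to none of them. Written in the basis, $\ell_x$ has at least two nonzero coefficients, so $\ell_x^2$ has a nonzero cross term, and $\ell_1^2,\dots,\ell_m^2,\ell_x^2$ are independent elements of $M(S)$. So $s\ge\dim M(S)\ge m+1$, a contradiction. $\square$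

**Theorem 11.** For every $n$, GC implies $\dim V_r\le r$ for $r\in\{0,1,n-1,n\}$. So for these $r$ the bound (2) always holds under GC.

**Proof.** For $r=0$ this is F0, for $r=1$ Lemma 10, for $r=n-1$ it is F1, and $r=n$ is trivial. The bound (2) follows by Theorem 5. $\square$

For $n\ge6$ this leaves $2\le r\le n-2$, and Theorem 7 gives failures for $4\le r\le n-2$. The arguments here do not decide whether $r\in\{2,3\}$ can fail when $n\ge6$. For $n\le5$ we shall prove that nothing fails. The next section prepares the tools.

## 8. The union of the kernels, and two lemmas on hypersurfaces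

Suppose a cone $X$ is too large for its rank. The symmetry (7) produces a second cone out of it, the union of the kernels $K_x$, and this one also has small rank.

**Lemma 12.** Assume F0 and F1. Let $X\subset V$ be an irreducible closed cone with generic rank $\rho$ and $\delta=\dim X-\rho\ge1$. Let $X^\circ$ be a dense open subset of $X$ on which the rank is $\rho$. Put
$$Z^\circ=\{(x,y):x\in X^\circ,\ y\in K_x\},\qquad E=\overline{\textstyle\bigcup_{x\in X^\circ}K_x},\qquad e=\dim E.$$
Then $E$ is an irreducible closed cone, $E\subset V_{e-\delta}$, $2+\delta\le e\le n-1$, and for general $y\in E$ the set $F_y=X^\circ\cap K_y$ has dimension $\dim X+n-\rho-e$.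

**Proof.** $Z^\circ$ is a vector bundle over $X^\circ$ with fibres $K_x$ of dimension $n-\rho$, so it is irreducible of dimension $\dim X+n-\rho$. Its second projection has image dense in $E$, so $E$ is irreducible; it is a cone because the $K_x$ are linear. The fibre over $y$ is $\{x\in X^\circ:y\in K_x\}$, which is $F_y$ by (7). For general $y\in E$ it has dimension $\dim X+n-\rho-e=n+\delta-e$. Since $F_y\subset K_y$, we get $\operatorname{rk}M(y)\le n-(n+\delta-e)=e-\delta$ generically on $E$, hence everywhere on $E$. In particular $e-\delta\ge0$.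

If $e=n$, then $V=E\subset V_{n-\delta}$ and $\det M\equiv0$, against F1. If $e-\delta=0$, then $E\subset V_0=0$ and $e=0<\delta$, a contradiction. If $e-\delta=1$, then $E\subset V_1$ has dimension $1+\delta\ge2$, against Lemma 10. $\square$

For an example return to $n=6$ and $C=6\det$, with $X=\{\det=0\}$, $\rho=4$, $\delta=1$. The formula in Step 2 of Theorem 3 shows that the kernel of $M$ at $\operatorname{diag}(a,b,0)$, $ab\ne0$, consists of the matrices $\begin{pmatrix}\alpha&\gamma\\\gamma&\beta\end{pmatrix}\oplus(0)$ with $b\alpha+a\beta=0$. They are singular. Conversely $\operatorname{diag}(\alpha,\beta,0)$ with $\alpha\beta\ne0$ lies in the kernel at $\operatorname{diag}(\alpha,-\beta,0)$, and any matrix of rank $2$ is congruent to such a one. So $E=X$, $e=5$, and $E\subset V_4$, as the lemma says.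

**Lemma 13.** If an irreducible hypersurface $D=\{f=0\}$ lies in $V_\rho$, then $f^{\,n-\rho}\mid\det M$.

**Proof.** We may assume $\det M\not\equiv0$. Let $x\in D$ and $v\in V$. In a basis of $V$ beginning with $n-\rho$ vectors of $K_x$, the first $n-\rho$ columns of the matrix of $M(x+tv)=M(x)+tM(v)$ are divisible by $t$. So $t^{n-\rho}\mid\det M(x+tv)$. Write $\det M=f^mg$ with $f\nmid g$. Neither $g$ nor $df$ vanishes identically on $D$. So choose $x\in D$ with $df_x\ne0$ and $g(x)\ne0$, and $v$ with $df_x(v)\ne0$. Then $\det M(x+tv)$ has order exactly $m$ in $t$, so $m\ge n-\rho$. $\square$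

In the example, $n-\rho=2$ and $f=\det X$ has degree $3$, so $f^2$ already has the full degree $6$ of $\det M$. With five variables $\det M$ has degree $5$, and there is no room for the square of a cubic. This is where $n=5$ and $n=6$ part.

**Lemma 14.** Let $D=\{f=0\}\subset V_\rho$ be an irreducible hypersurface, $x\in D$ with $df_x\ne0$ and $\operatorname{rk}M(x)=\rho$. Then $T(\cdot,y,y')\in k\,df_x$ for all $y,y'\in K_x$.

**Proof.** Let $v\in\ker df_x$. As $x$ is a smooth point of $D$, there is a formal arc $x(t)=x+tv+O(t^2)$ in $D$. Write $V=N\oplus K_x$; then $M(x)$ is nondegenerate on $N$. In blocks,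
$$M(x(t))=\begin{pmatrix}A&B\\B^T&G\end{pmatrix},\qquad A(0)\text{ invertible of size }\rho,\quad B(0)=0,\ G(0)=0.$$
All $(\rho+1)$-minors vanish along the arc, so the rank is at most $\rho$, which forces $G=B^TA^{-1}B=O(t^2)$. The $t$-coefficient of $G$ is $M(v)$ restricted to $K_x\times K_x$, so $T(v,y,y')=0$. Thus $T(\cdot,y,y')$ vanishes on $\ker df_x$. $\square$

## 9. At most five variables: reduction to a quadric or a hyperplane

**Theorem 15.** If $n\le5$ and $C$ satisfies GC, then $\dim V_r\le r$ for all $r$. So the conjecture holds for $n\le5$, even with $R/\log(2R)$ in place of $R^{1+\varepsilon}$.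

The second statement follows from the first by Theorem 5. If $n<5$ and $\dim V_r(C)>r$, add $5-n$ cubes: GC is kept by Lemma 6, and $V_r(C)\times0\subset V_r(C^+)$. So we assume for the rest of these notes that $n=5$, that GC holds, and that $\dim V_r>r$ for some $r$; we look for a contradiction.

A component $X$ of $V_r$ of dimension larger than $r$ has generic rank $\rho\le r$. Here $\rho\ge2$, by F0 and Lemma 10, and $\dim X\le4$, since $\dim X=5$ would give $\det M\equiv0$. So $(\dim X,\rho)\in\{(3,2),(4,2),(4,3)\}$.

**Step 1: $V_3$ contains an irreducible hypersurface.** This replaces $X$ by something described by one equation. If $\dim X=4$, take $X$. Let $(\dim X,\rho)=(3,2)$, so $\delta=1$ and Lemma 12 gives $e\in\{3,4\}$. If $e=4$, then $E\subset V_3$ is the hypersurface.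

Suppose $e=3$. Each $K_x$, $x\in X^\circ$, is $3$-dimensional and contained in the irreducible $3$-dimensional $E$, so $K_x=E$, a linear space. With $S=\operatorname{span}X$ and $s=\dim S\ge3$ we get $T(S,E,V)=0$. For $y\in E$ the form $M(y)$ kills $S$, so $M$ embeds $E$ in $\operatorname{Sym}^2(S^\perp)$ and $3\le\binom{6-s}2$; hence $s=3$. Let $j=\dim(S\cap E)\ge1$. For $y\in S\cap E$ the form $M(y)$ kills $S$ and $E$, so $M$ embeds $S\cap E$ in $\operatorname{Sym}^2((S+E)^\perp)$, where $\dim(S+E)^\perp=5-(6-j)=j-1$. So $j\le\binom j2$, which gives $j=3$, $S=E$ and $T(S,S,V)=0$. Then for every $y\in V$ the map $x\mapsto M(x)y$ sends $S$ to $S^\perp$: for $x\in S$ the form $T(x,y,\cdot)$ vanishes on $S$. As $\dim S=3$ and $\dim S^\perp=2$, some $0\ne x\in S$ has $M(y)x=0$. So $\det M\equiv0$, against F1.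

**Step 2: bound the degree.** Let $D=\{f=0\}\subset V_3$ be an irreducible hypersurface. As $\dim V_3\le4$, it is a component of $V_3$, hence a cone, and $f$ is homogeneous. Its generic rank $\rho$ is $2$ or $3$, by Lemma 10. By Lemma 13, $(5-\rho)\deg f\le5$, so $\deg f\le2$, and $\deg f=2$ forces $\rho=3$. If $\deg f=1$, then $D$ is a linear space of dimension $4>3$ in $V_3$, so by F2 it is not defined over $\mathbb Q$. It has a conjugate $D'\ne D$ with the same generic rank, both linear forms occur in $\det M$ to the power $5-\rho$, and $2(5-\rho)\le5$ gives $\rho=3$ again.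

So in all cases $\rho=3$, $\delta=1$, $f^2\mid\det M$, and $f$ is an irreducible quadric (Section 10) or linear (Section 11). Let $D^\circ$ be the set of points of $D$ where $df\ne0$ and the rank is $3$. We use it as $X^\circ$ in Lemma 12 and keep the notation $Z^\circ,E,e,F_y$ of that lemma. So $\dim K_x=2$ for $x\in D^\circ$, $\dim Z^\circ=6$, $e\in\{3,4\}$, $E\subset V_{e-1}$, and $\dim F_y=6-e$ for general $y\in E$.

## 10. The quadric case

Let $f(x)=B(x,x)$ be an irreducible quadratic form with symmetric bilinear form $B$. Then $\operatorname{rk}B\ge3$; put $U=\operatorname{rad}B$, so $\dim U\le2$, and $df_x=2B(x,\cdot)$. $D$ spans $V$, since it is not a hyperplane. $D$ is the only irreducible hypersurface in $V_3$: another one, $\{g=0\}$, would give $f^2g^2\mid\det M$ by Lemma 13, and the degree would be at least $6$. We call a subspace isotropic if the bilinear form vanishes on it; in a nondegenerate space of dimension $N$ such subspaces have dimension at most $N/2$.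

**Case A1: $e=4$.** Then $E\subset V_3$ is an irreducible hypersurface, so $E=D$. We first show that
$$K_y\cap U\ne0\quad\text{for general }y\in D.\tag{8}$$
For general $y\in D$ we have $y\in D^\circ$, $\dim K_y=2$, and $F_y=D^\circ\cap K_y$ has dimension $2$, so it is dense in $K_y$. For $x\in F_y$ we have $y\in K_x$, and Lemma 14 gives $T(\cdot,y,y)\in kB(x,\cdot)$. Suppose $T(\cdot,y,y)=0$ for general, hence for all, $y\in D$. Then the quadratic forms $\partial_iC=3\,T(e_i,y,y)$ (with $e_i$ the standard basis vectors) vanish on $D$, so $\partial_iC=c_if$ with constants $c_i$. Choose $v\ne0$ with $\sum v_ic_i=0$; then $T(v,y,y)=0$ for all $y$, so $M(v)=0$, against F0. So $T(\cdot,y,y)\ne0$ for general $y$. Then $B(x,\cdot)$ is proportional to this one form for all $x\in F_y$, hence for all $x\in K_y$: the map $x\mapsto B(x,\cdot)$ sends the plane $K_y$ into a line, and has a kernel in $K_y$. This is (8).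

If $U=0$, (8) is absurd.

If $U=\langle u\rangle$, (8) says $M(u)y=0$ for general $y\in D$. As $D$ spans $V$, $M(u)=0$, against F0.

Let $\dim U=2$. Consider the closed set
$$I=\{([u],y)\in\mathbb P(U)\times D:\ M(u)y=0\}.$$
By (8) its image in $D$ is dense, and it is closed because $\mathbb P(U)$ is proper; so $I$ surjects onto $D$. Let $I_0$ be a component of $I$ dominating $D$; then $\dim I_0\ge4$. The image of $I_0$ in the line $\mathbb P(U)$ is not a point $[u]$, or else $M(u)D=0$ and $M(u)=0$. So it is dense, and for general $u$ the fibre of $I_0$, which lies in $K_u\cap D$, has dimension at least $3$. Thus $\operatorname{rk}M(u)\le2$ on $U$, with equality for general $u$ by Lemma 10. For general $u$, then, $\dim K_u=3$ and $K_u\subset D$. So $K_u$ is isotropic, and its image in the $3$-dimensional $V/U$ is isotropic for the nondegenerate form $\bar B$ induced by $B$. This image has dimension at most $1$. Hence $U\subset K_u$ and $K_u/U=\langle r_u\rangle$ with $\bar B(r_u,r_u)=0$.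

By closedness every $M(u)$, $u\in U$, kills $U$ and descends to a symmetric form $N_u$ on $V/U$ of rank at most $2$, so $\det N_u=0$; and $\operatorname{rad}N_u=\langle r_u\rangle$ for general $u$. The points $[r_u]$ are dense in the conic $\bar B=0$: the part of $I_0$ over general $u$ is dense in $I_0$, so its image is dense in $D$, and the classes in $V/U$ of these points $y\in K_u$ lie on the lines $\langle r_u\rangle$, while $D$ maps onto the cone $\bar B=0$.

Fix $0\ne u_1\in U$. For all $t$ we have $\det(N_u+tN_{u_1})=0$, and the $t$-coefficient is $\operatorname{tr}(\operatorname{adj}(N_u)N_{u_1})=0$. For general $u$ the form $N_u$ has rank $2$ and $\operatorname{adj}N_u$ is a nonzero multiple of $r_ur_u^T$. So $N_{u_1}(r_u,r_u)=0$. Thus $N_{u_1}$ vanishes on the irreducible conic, and $N_{u_1}\in k\bar B$. As $\det N_{u_1}=0$ and $\bar B$ is nondegenerate, $N_{u_1}=0$ and $M(u_1)=0$, against F0. This finishes Case A1.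

**Case A2: $e=3$.** Now $E\subset V_2$ and $\dim E=3$. For general $y\in E$ we have $\operatorname{rk}M(y)=2$ by Lemma 10, so $\dim K_y=3$; also $\dim F_y=3$, so $F_y$ is dense in $K_y$ and $K_y\subset D$ is isotropic. If $\operatorname{rk}B=5$, isotropic spaces have dimension at most $2$, a contradiction. If $\operatorname{rk}B=4$ or $3$, the image of $K_y$ in $V/U$ has dimension at most $2$ or $1$ respectively, so $\dim (K_y\cap U)\ge1$ or $2$, that is, $U\subset K_y$. By closedness this holds for all $y\in E$, and
$$T(U,E,V)=0.\tag{9}$$

**Case A2 with $\operatorname{rk}B=3$.** We look for elements of $V_1$. Here $\dim U=2$. Let $S=\operatorname{span}E$. By (9), $M$ embeds $U$ in $\operatorname{Sym}^2(S^\perp)$, so $\dim S^\perp\ge2$, $\dim S\le3$, and $E=S$ is linear. Fix $x\in D^\circ$; then $x\notin U$, because $B(x,\cdot)\ne0$. Let $x'\in D^\circ\setminus(U+\langle x\rangle)$, which is a dense open subset of $D^\circ$. The planes $K_x,K_{x'}$ lie in the $3$-space $E$, so there is $0\ne y\in K_x\cap K_{x'}$. By (9) and (7), $M(y)$ kills $U+\langle x,x'\rangle$, of dimension $4$, so $y\in V_1$.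 By Lemma 10, $V_1$ is $0$, which is already a contradiction, or a finite union of lines $g_i$ through $0$. In the latter case the sets $\{x'\in D^\circ:g_i\subset K_{x'}\}$, which are closed in $D^\circ$, cover a dense open subset of $D^\circ$, hence all of it. As $D^\circ$ is irreducible, one of them is $D^\circ$. So $M(g_i)D=0$, and $M(g_i)=0$ because $D$ spans $V$; this contradicts F0.

**Case A2 with $\operatorname{rk}B=4$.** Let $U=\langle u\rangle$. Let $E^\circ$ be a dense open subset of $E$ on which the general statements above hold, including $\dim F_y=3$. For $y\in E^\circ$ the space $K_y/U$ is an isotropic plane in the nondegenerate $4$-space $V/U$. Identify $V/U$ with $k^2\otimes k^2$, that is, with $2\times2$ matrices, so that $\bar B$ corresponds to a multiple of the determinant. The isotropic planes are $t\otimes k^2$ and $k^2\otimes t$ with $t\in\mathbb P^1$: two disjoint closed families. As $E^\circ$ is irreducible and $y\mapsto K_y/U$ is a morphism, all $K_y/U$ lie in one family, say the first. Let $\Pi_t$ be the preimage of $t\otimes k^2$ in $V$, so $\dim\Pi_t=3$, $U\subset\Pi_t\subset D$,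 and $K_y=\Pi_{\tau(y)}$ for a morphism $\tau:E^\circ\to\mathbb P^1$.

We show that $\tau$ is not constant. The part of $Z^\circ$ over $E^\circ$ is open and nonempty, hence dense in $Z^\circ$. Since $Z^\circ$ surjects onto $D^\circ$, the set $\bigcup_{y\in E^\circ}K_y$ is dense in $D$. If $\tau$ were constant, $D$ would be contained in one $3$-dimensional $\Pi_t$. So $\tau(E^\circ)$ is infinite.

For $t\in\tau(E^\circ)$ let $E_t=\tau^{-1}(t)$, of dimension at least $2$, and $N_t=\{y\in V:M(y)\Pi_t=0\}$, a linear space containing $E_t$. The set $\Pi_t\cap D^\circ$ is open in $\Pi_t$, and nonempty, as it contains $F_y$ for $y\in E_t$. For $x$ in it, $N_t\subset K_x$ by (7), and $\dim N_t\ge2=\dim K_x$, so $N_t=K_x$ and $\dim N_t=2$. Lemma 14 says that for $y,y'\in N_t$ the form $T(\cdot,y,y')$ lies in $kB(x,\cdot)$ for all $x\in\Pi_t\cap D^\circ$. The forms $B(x,\cdot)$, $x\in\Pi_t$, fill a $2$-dimensional space, so two of those with $x\in\Pi_t\cap D^\circ$ are not proportional. Therefore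
$$T(N_t,N_t,V)=0.\tag{10}$$
Taking $y\in E_t\subset N_t$ in (10), we get $N_t\subset K_y=\Pi_t$.

Next we fit the $N_t$ together. If $0\ne z\in N_t\cap N_{t'}$ with $t\ne t'$, then $M(z)$ kills $\Pi_t+\Pi_{t'}=V$, against F0. So $N_t\cap N_{t'}=0$, and $u\in N_t$ for at most one $t$. Discard this $t$. For all other $t\in\tau(E^\circ)$, which we call good, the plane $N_t\subset\Pi_t$ meets $U$ in $0$ and so maps isomorphically onto $t\otimes k^2$. Also $M(u)N_t=0$, because $u\in\Pi_t$. For two good values $t\ne t'$ the space $N_t+N_{t'}$ maps onto $V/U$, has dimension $4$, does not contain $u$, and is killed by $M(u)\ne0$. So it equals $\Lambda:=\ker M(u)$, and $V=\langle u\rangle\oplus\Lambda$. All good $N_t$ lie in $\Lambda\cong V/U=k^2\otimes k^2$, and there $N_t=t\otimes k^2$.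

Fix $a,b\in k^2$ and $w\in V$. By (10) the bilinear form $(t,t')\mapsto T(t\otimes a,t'\otimes b,w)$ on $k^2$ vanishes at $t'=t$ for infinitely many $[t]$, so it is alternating. Fix also $c\in k^2$. By the symmetry of $T$ the trilinear form $(t,t',t'')\mapsto T(t\otimes a,t'\otimes b,t''\otimes c)$ is alternating in each pair of its arguments; on the $2$-dimensional space $k^2$ such a form is $0$. So $T(\Lambda,\Lambda,\Lambda)=0$. Also $T(u,\Lambda,V)=0$ by the definition of $\Lambda$. Hence $M(h)=0$ for all $h\in\Lambda$, against F0. The quadric case is impossible.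

## 11. The hyperplane case

Let $f=\lambda$ be linear and $W=\ker\lambda$, so $W\subset V_3$ and $W$ is not defined over $\mathbb Q$. Scale $\lambda$ so that one of its coefficients is $1$. Each conjugate of $W$ contributes a squared linear factor to $\det M$, of degree $5$, so there are exactly two conjugates, $W$ and $W'$, swapped by some $\sigma\in\operatorname{Gal}(\overline{\mathbb Q}/\mathbb Q)$. Put $\lambda'=\sigma\lambda$, so $W'=\ker\lambda'$. Then $\det M=\lambda^2\lambda'^2\mu$ with $\mu$ linear. By Lemma 13 the square of the equation of any irreducible hypersurface in $V_3$ divides $\det M$, so the only ones are $W$ and $W'$. Write $W^\circ=D^\circ$.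

**Step 1: two preliminary facts.** First, $\lambda\nmid C$. Otherwise $\lambda'\mid C$ as well, since $\sigma C=C$, so $C=\lambda\lambda'\nu$ involves only three linear forms. A nonzero vector $v_0$ in their common kernel has $M(v_0)=0$, against F0. Second, Lemma 14 gives $T(\cdot,y,y)\in k\lambda$ for $y\in K_x$, $x\in W^\circ$, and by closedness
$$T(w,y,y)=0\quad\text{for all }w\in W,\ y\in E.\tag{11}$$

**Step 2: the case $e=4$ is impossible.** Here $E\subset V_3$ is a hypersurface, so $E\in\{W,W'\}$. If $E=W$, then (11) with $w=y$ gives $C=0$ on $W$, so $\lambda\mid C$, a contradiction. If $E=W'$, then (11), polarized in $y$, gives $T(W,W',W')=0$. Applying $\sigma$, we get $T(W',W,W)=0$. Let $u\in W\cap W'$. Then $T(u,W',W')=0$ because $u\in W$; $T(u,W,W)=0$ because $u\in W'$; and $T(u,W,W')=0$ by $T(W',W,W)=0$, because $u\in W$. As $V=W+W'$, this means $M(u)=0$. But $\dim (W\cap W')=3$, against F0.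

So $e=3$ and $E\subset V_2$. For general $y\in E$ we have $\operatorname{rk}M(y)=2$ by Lemma 10, and $F_y=W^\circ\cap K_y$ has dimension $3=\dim K_y$; hence $K_y\subset W$. Let $E^\circ\subset E$ be a dense open set of such $y$.

**Step 3: $E$ is a linear space.** For $y_1,y_2\in E^\circ$ the $3$-spaces $K_{y_1},K_{y_2}$ lie in the $4$-space $W$, so $\dim(K_{y_1}\cap K_{y_2})\ge2$.

Suppose first that for a dense set of pairs $(y_1,y_2)\in E^\circ\times E^\circ$ the intersection contains a point $w\in W^\circ$. Then $y_1,y_2\in K_w\subset E$, so $y_1+y_2\in E$. By closedness $E+E\subset E$, and the cone $E$ is linear.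

Otherwise, since the set of such pairs is constructible, there is a nonempty open $O\subset E^\circ\times E^\circ$ such that for all pairs in $O$ the intersection lies in $W_1=W\setminus W^\circ$, a closed set of dimension at most $3$. The set
$$\{(w,y_1,y_2):(y_1,y_2)\in O,\ w\in K_{y_1}\cap K_{y_2}\}$$
maps onto $O$, which has dimension $6$, with fibres of dimension at least $2$. So it has a component $J_0$ of dimension at least $8$. Let $\omega\le3$ be the dimension of the image of $J_0$ in $W_1$. Each nonempty fibre of $J_0$ over $w$ has dimension at least $8-\omega\ge5$, and by (7) it lies in $(K_w\cap E)^2$. So $\dim(K_w\cap E)\ge3$, and $E\subset K_w$ as $E$ is irreducible of dimension $3$. The fibres have dimension at most $6$, so $\omega\ge2$. Hence the linear space $\{w:M(w)E=0\}$ has dimension at least $2$. By F0, $M$ embeds it in $\operatorname{Sym}^2((\operatorname{span}E)^\perp)$, so $\dim(\operatorname{span}E)^\perp\ge2$, $\dim\operatorname{span}E\le3$, and $E=\operatorname{span}E$.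

**Step 4: a plane's worth of $y\in E$ vanishes on $W\times W$.** A linear space of symmetric forms of rank at most $1$ has dimension at most $1$, because $\ell^2+m^2$ has rank $2$ when $\ell,m$ are not proportional. For general $y\in E$ the restriction of $M(y)$ to $W\times W$ kills $K_y$, of dimension $3$ in the $4$-space $W$, so it has rank at most $1$; by closedness this holds for all $y\in E$. So the linear map $y\mapsto M(y)|_{W\times W}$ on $E$ has image of dimension at most $1$, and its kernel
$$E_0=\{y\in E:T(y,W,W)=0\}$$
has dimension at least $2$.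

**Step 5: $E_0\subset W$.** Suppose $z\in E_0$ with $\lambda(z)=1$. Then $V=W\oplus\langle z\rangle$. With $m(w)=T(w,z,z)$, $c=T(z,z,z)$ and $M_W(w)=M(w)|_{W\times W}$, the relation $T(z,W,W)=0$ gives
$$M(w+sz)=\begin{pmatrix}M_W(w)&s\,m^T\\ s\,m&m(w)+sc\end{pmatrix}.$$
For $s=0$ the rank is at most $3$, since $W\subset V_3$. If $m=0$, then $\operatorname{rk}M_W(w)\le3$ for all $w$, and $\det M=sc\det M_W(w)\equiv0$. If $m\ne0$, then for general $w$ the corner $m(w)$ is nonzero and $\operatorname{rk}M_W(w)\le2$; by closedness this holds for all $w$, and since bordering raises the rank by at most $2$, $\operatorname{rk}M(w+sz)\le4$ everywhere. Both contradict F1.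

**Step 6: $C$ restricted to $W$ is a cube.** Take a $2$-dimensional $E_1\subset E_0\subset W$, a complement $L$ with $W=E_1\oplus L$, and $v$ with $\lambda(v)=1$. We have $T(E_1,W,W)=0$. If also $T(E_1,W,v)=0$, then $T(E_1,W,V)=0$, so $M(E_1)\subset k\lambda^2$, against the injectivity of $M$. So for general $w\in W$ there is $z\in E_1$ with $T(w,z,v)\ne0$. As $T(w,z,W)=0$, the form $M(w)$ restricted to $\langle z\rangle\oplus L\oplus\langle v\rangle$ has the matrix
$$\begin{pmatrix}0&0&\alpha\\0&M(w)|_{L\times L}&*\\\alpha&*&*\end{pmatrix},\qquad\alpha=T(w,z,v)\ne0,$$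
of rank $2+\operatorname{rk}M(w)|_{L\times L}$. Since $\operatorname{rk}M(w)\le3$, we get $\operatorname{rk}M(w)|_{L\times L}\le1$ for general, hence all, $w\in W$. As in Step 4, the forms $T(l,\cdot,\cdot)|_{L\times L}$, $l\in L$, span a space of dimension at most $1$. Since $\dim L=2$, some $0\ne l_0\in L$ has $T(l_0,L,L)=0$. So $C|_L$ depends on one linear form only. Since $T(E_1,W,W)=0$, $C|_W$ is the pullback of $C|_L$ along $W\to W/E_1\cong L$. Hence $C|_W=\ell^3$ for a linear form $\ell$, where constants are absorbed because $k$ is algebraically closed.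

**Step 7: the contradiction.** Extend $\ell$ to $V$. Then $C-\ell^3$ vanishes on $W$, so $C=\lambda Q+\ell^3$ with a quadratic form $Q$. Applying $\sigma$ gives $C=\lambda'Q'+\ell'^3$. On $W\cap W'$ we have $\ell^3=\ell'^3$. So after multiplying $\ell'$ by a cube root of unity, which does not change $\ell'^3$, we have $\ell'=\ell$ on $W\cap W'$, and $\ell'-\ell=\alpha\lambda+\beta\lambda'$ with constants $\alpha,\beta$. Put
$$m=\ell+\alpha\lambda=\ell'-\beta\lambda'.$$
Modulo $\lambda$ we have $m\equiv\ell$ and $C\equiv\ell^3$; modulo $\lambda'$ we have $m\equiv\ell'$ and $C\equiv\ell'^3$. So $C-m^3$ is divisible by $\lambda$ and by $\lambda'$, and $C=m^3+\lambda\lambda'\nu$ with $\nu$ linear. Only the four linear forms $m,\lambda,\lambda',\nu$ occur. On the $5$-dimensional $V$ they have a common zero $v_0\ne0$, and $M(v_0)=0$, against F0.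

The quadric case and the hyperplane case are both impossible, so $\dim V_r\le r$ for all $r$, and Theorem 15 is proved. $\square$
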